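\title{A Cantor Set That Is Hyperbolic for Two Diffeomorphisms\\ and Locally Maximal for Only One}

\begin{abstract}
Let $\Lambda$ be a compact set that is hyperbolic, nonwandering and locally maximal for a diffeomorphism $f$, and hyperbolic for a second diffeomorphism $g$. On a surface, $\Lambda$ is then locally maximal for $g$. We show that this fails on every manifold of dimension at least four, already when $\Lambda$ is a Cantor set; this gives a negative answer to two questions of Brown. In the example $f|_\Lambda$ is conjugate to the full shift on four symbols, the stable and unstable dimensions of $f$ and $g$ agree, every point of $\Lambda$ is nonwandering for $g$, and $g|_\Lambda$ does not have the shadowing property. Both maps are affine near finitely many boxes that cover $\Lambda$, and all properties are verified by direct computation.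
\end{abstract}

\section{Introduction}\label{sec:intro}

Let $M$ be a smooth manifold with a Riemannian metric and let $f\colon M\to M$ be a diffeomorphism. A set $\Lambda\subset M$ is \emph{invariant} for $f$ if $f(\Lambda)=\Lambda$. It is \emph{hyperbolic} for $f$ if it is invariant and there are constants $\kappa<1$ and $C>0$ and a continuous $Df$-invariant splitting $T_pM=E^s(p)\oplus E^u(p)$ over $\Lambda$ such that, for all $p\in\Lambda$ and $n\in\mathbb N=\{1,2,\dots\}$,
\[
\|Df^n_pv\|\le C\kappa^n\|v\|\quad\text{for }v\in E^s(p),\qquad
\|Df^{-n}_pv\|\le C\kappa^n\|v\|\quad\text{for }v\in E^u(p).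
\]
A point $p$ is \emph{nonwandering} if for every neighborhood $U$ of $p$ there is $n\ge1$ with $f^n(U)\cap U\neq\emptyset$. The set $\mathrm{NW}(f)$ of such points is closed and invariant, and it contains the periodic points. We call $\Lambda$ \emph{nonwandering} for $f$ if $\Lambda\subset\mathrm{NW}(f)$. Finally, $\Lambda$ is \emph{locally maximal} for $f$ if it has an open neighborhood $U$ with $\Lambda=\bigcap_{n\in\mathbb Z}f^n(U)$.

Hyperbolicity is a condition on the derivative along the orbits in $\Lambda$. Local maximality is a condition on the orbits outside $\Lambda$. Every open neighborhood of a compact set contains its $r$-neighborhood for some $r>0$, so a compact invariant set fails to be locally maximal exactly when, for every $r>0$, some point outside $\Lambda$ has its whole orbit within distance $r$ of $\Lambda$.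

The first condition does not imply the second. Recall that the \emph{full shift} on a finite alphabet $\mathcal A$ is the map $(s_n)_{n\in\mathbb Z}\mapsto(s_{n+1})_{n\in\mathbb Z}$ on $\mathcal A^{\mathbb Z}$ with the product topology. Take a compact hyperbolic set on which $f$ is conjugate to a full shift on at least two symbols (one is built in Section~\ref{sec:f}), fix a symbol $0$, and let $X$ be the subset given by the sequences with at most one symbol different from $0$. It is compact, invariant, and therefore hyperbolic. Let $X_N$ be given by the sequences with at most one nonzero symbol among $s_{-N},\dots,s_N$. The compact sets $X_N$ decrease to $X$, so every neighborhood of $X$ contains some $X_N$. A periodic sequence whose nonzero symbols are $2N+1$ places apart has its whole orbit in $X_N$ and is not in $X$. So $X$ is not locally maximal.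

The situation changes when the set is already known to be locally maximal for some other map. The following is known for surfaces: \emph{if $\Lambda$ is a nonwandering, locally maximal, compact hyperbolic set for a diffeomorphism $f$ of a surface $S$, and $\Lambda$ is hyperbolic for a second diffeomorphism $g$ of $S$, then $\Lambda$ is locally maximal for $g$.} No relation between $f$ and $g$ is assumed beyond $f(\Lambda)=\Lambda=g(\Lambda)$, so on a surface the subset $\Lambda$ alone forces local maximality on every diffeomorphism for which it is hyperbolic. Brown \cite[Questions 3 and 4]{Brown} asks whether the same statement holds on a manifold $M$ of arbitrary dimension and, if it does not, whether it holds under the additional assumption that $\Lambda$ is totally disconnected.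

There are reasons to guess that it does. It holds for the most obvious second maps, the powers $g=f^k$ with $k\ne0$: if $U$ works for $f$, then $U\cap f^{-1}(U)\cap\dots\cap f^{-|k|+1}(U)$ works for $g$, because a $g$-orbit in this set lies on an $f$-orbit in $U$. There is also a geometric reason. Let $p,p'\in\Lambda$ be close, and let $q$ be a point whose forward orbit stays close to that of $p$ and whose backward orbit stays close to that of $p'$; we call such a $q$ a \emph{bracket} of $p$ and $p'$. Its orbit stays near $\Lambda$, so local maximality forces $q\in\Lambda$. In the model horseshoe, $\Lambda=K\times K$ is a product of Cantor sets, the first coordinate is expanded, the second is contracted, and the bracket of $(x,y)$ and $(x',y')$ is $(x,y')$, again a point of $\Lambda$. One may expect a second hyperbolic map on such a product to have its stable and unstable spaces along the factors too, and then its brackets would lie in $\Lambda$ as well. This expectation is wrong once there is enough room.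

\begin{theorem}\label{thm:main}
Let $M$ be a smooth Riemannian manifold with $\dim M=4+m$, $m\ge0$. There are a Cantor set $\Lambda\subset M$ and $C^\infty$ diffeomorphisms $f,g$ of $M$, each equal to the identity outside a compact set contained in a chart, with the following properties.
\begin{enumerate}
\item[(1)] $\Lambda$ is a compact, totally disconnected, locally maximal hyperbolic set for $f$. The map $f|_\Lambda$ is conjugate to the full shift on four symbols, so periodic points are dense in $\Lambda$ and $\Lambda\subset\mathrm{NW}(f)$.
\item[(2)] $\Lambda$ is hyperbolic for $g$ (in particular $g(\Lambda)=\Lambda$), with the same dimensions of $E^s$ and $E^u$ as for $f$.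
\item[(3)] $\Lambda$ is not locally maximal for $g$.
\item[(4)] $g|_\Lambda$ does not have the shadowing property. Hence $g|_\Lambda$ is topologically conjugate neither to a subshift of finite type nor to the restriction of any diffeomorphism to a locally maximal compact hyperbolic set.
\item[(5)] $\Lambda\subset\mathrm{NW}(g)$.
\end{enumerate}
\end{theorem}

Parts (1)--(3) answer both questions in the negative. Part (4), whose terms are recalled in Section~\ref{sec:fail}, says that the defect belongs to the homeomorphism $g|_\Lambda$ and not only to the behavior of $g$ off $\Lambda$. Part (5) says that $g$ satisfies every hypothesis placed on $f$ except local maximality. Between the surface theorem and Theorem~\ref{thm:main} lies dimension three, which our argument does not decide.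

Section~\ref{sec:model} shows the mechanism on a sequence of linear maps of the plane. Section~\ref{sec:tools} sets up the Cantor set and a lemma that turns finitely many affine maps into one diffeomorphism. Parts (1) and (2) are proved in Sections~\ref{sec:f} and~\ref{sec:g}, parts (3) and (4) in Section~\ref{sec:fail}, and part (5) in Section~\ref{sec:nw}.

\section{The mechanism in a plane}\label{sec:model}

We want an invariant set whose brackets leave it. The plan is to keep the set inside an invariant hyperplane and to arrange that the stable and the unstable part of some vector tangent to the hyperplane both stick out of it. This can be seen in two dimensions if the map is allowed to depend on time.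

Let $(z,w)$ be coordinates on $\mathbb R^2$ with basis vectors $e_z,e_w$. A vector at time $n$ is carried to time $n+1$ by the linear map $A_n$, where
\[
A_n(z,w)=\begin{cases}(z/3,\ 3w)&n\le-1,\\ (z+w,\ w)&n=0,\\ (3z,\ w/3)&n\ge1.\end{cases}
\]
Each $A_n$ preserves the line $L=\{w=0\}$. A vector that equals $(z,w)$ at time $0$ equals
\[
\bigl(3^{n-1}(z+w),\ 3^{-(n-1)}w\bigr)\ \text{ at time }n\ge1,\qquad
\bigl(3^{n}z,\ 3^{-n}w\bigr)\ \text{ at time }-n\le0 .
\]
It decays in the future exactly when $z+w=0$, and in the past exactly when $z=0$. So at time $0$ the stable line is spanned by $e_z-e_w$ and the unstable line by $e_w$. These lines are transverse, neither of them is $L$, and $e_z=(e_z-e_w)+e_w$ grows in both time directions. Given two points $p=(z,0)$ and $p'=(z',0)$ of $L$, the point $q=(z',z-z')$ differs from $p$ by the stable vector $(z'-z)(e_z-e_w)$ and from $p'$ by the unstable vector $(z-z')e_w$. It follows $p$ in the future and $p'$ in the past, and it is not on $L$ unless $z=z'$; see Figure~\ref{fig:bracket}.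

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=0.95]
\draw[->] (-0.6,0)--(7.4,0) node[right] {$z$};
\draw[->] (-0.3,-0.4)--(-0.3,2.9) node[above] {$w$};
\draw[line width=2.6pt] (0,0)--(0.25,0) (0.5,0)--(0.75,0) (1.5,0)--(1.75,0) (2,0)--(2.25,0)
 (4.5,0)--(4.75,0) (5,0)--(5.25,0) (6,0)--(6.25,0) (6.5,0)--(6.75,0);
\draw[thick] (2.25,-0.15)--(2.25,2.8);
\draw[thick,dashed] (4.7,-0.2)--(1.8,2.7);
\fill (2.25,0) circle (2.4pt) node[below=5pt] {$p'$};
\fill (4.5,0) circle (2.4pt) node[below=5pt] {$p$};
\fill (2.25,2.25) circle (2.4pt) node[above right] {$q$};
\node[left] at (2.2,1.1) {unstable};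
\node[right] at (3.5,1.2) {stable};
\end{tikzpicture}
\caption{The plane model at time $0$. The thick marks indicate a Cantor set in the invariant line $w=0$ that contains $p=(z,0)$ and $p'=(z',0)$. The stable line through $p$ (direction $e_z-e_w$) meets the unstable line through $p'$ (direction $e_w$) at $q=(z',z-z')$, off the invariant line.}
\label{fig:bracket}
\end{figure}

The stable and unstable lines at other times are obtained by transport. At time $-k\le0$ the unstable line is spanned by $e_w$, and the stable line by $3^ke_z-3^{-k}e_w$, that is, by $e_z-9^{-k}e_w$. At time $k+1\ge1$ the stable line is spanned by $e_w$, and the unstable line by $3^ke_z+3^{-k}e_w$, that is, by $e_z+9^{-k}e_w$. As $k\to\infty$ the tilted vectors converge to $e_z$, which spans the stable line of $(z/3,3w)$ and the unstable line of $(3z,w/3)$. This convergence will give the continuity of the splitting.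

Two variations show which features matter. Both rest on the fact that over a hyperbolic set of a diffeomorphism $g$ no nonzero vector decays in both time directions. Indeed, write $v=v^s+v^u$. If $v^u\ne0$, then $\|Dg^nv^u\|\ge C^{-1}\kappa^{-n}\|v^u\|\to\infty$ while $Dg^nv^s\to0$, so $v$ grows in the future; if $v^s\neq0$, it grows in the past for the same reason.
\begin{itemize}
\item \emph{The shear is needed.} If $A_0$ is the identity, $e_w$ decays in both time directions.
\item \emph{The passage is one-way.} If $A_n=(3z,w/3)$ for $n\le-1$ and $A_n=(z/3,3w)$ for $n\ge1$, then for every $A_0$ that preserves $L$ the vector $e_z$ decays in both time directions.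
\end{itemize}

Three things separate the model from the theorem. First, the orbits in $L$ are unbounded. We replace $L$ by the middle-third Cantor set $K$ and the maps $z\mapsto z/3$ and $z\mapsto3z$ by affine maps with the same slopes that add a digit to, or remove a digit from, the expansion of a point of $K$. Second, a single invertible map has to do the work of all the $A_n$. It must know which digit to add and when to apply the shear, and it must not forget the digits that it removes. An expanding coordinate $x\in K$ will hold the instructions for the future, and a contracting coordinate $y\in K$ will hold the record of the past. This accounts for the four dimensions $x,y,z,w$; any further dimensions are simply contracted. Third, the invariant set must carry a locally maximal hyperbolic map $f$. We therefore arrange that the invariant set of $g$ is exactly the product $K^3$ in the hyperplane $w=0$, on which a horseshoe is easy to write down.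

\section{Digits and boxes}\label{sec:tools}

\subsection*{The Cantor set}
Let $I=[0,1]$ and define $\theta_0(t)=t/3$ and $\theta_1(t)=(t+2)/3$ for $t\in\mathbb R$. For a finite word $u=u_1\cdots u_k$ in the digits $0,1$ put $\theta_u=\theta_{u_1}\circ\dots\circ\theta_{u_k}$ and $I_u=\theta_u(I)$. The interval $I_u$ has length $3^{-k}$, and different words of the same length give disjoint intervals. The map
\[
\pi(u_1u_2\cdots)=\sum_{j\ge1}2u_j3^{-j}
\]
is a homeomorphism of $\{0,1\}^{\mathbb N}$ onto the middle-third Cantor set $K\subset I$, and we speak of the \emph{digits} $u_j$ of a point of $K$. Each digit is a locally constant function on $K$. The map $\theta_u$ prefixes the word $u$, and $K\cap I_u=\theta_u(K)$ consists of the points whose digits begin with $u$. For $\xi\in K$ we write $u\xi$ for $\theta_u(\xi)$. Changing the $j$-th digit moves a point by $2\cdot3^{-j}$, so $K$ has no isolated points.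

The next lemma recovers a coordinate from the sequence of affine maps applied to it.

\begin{lemma}\label{lem:coding}
Let $t_0,t_1,\dots$ be a bounded sequence of real numbers and $u^{(1)},u^{(2)},\dots$ nonempty finite words with $t_{j-1}=\theta_{u^{(j)}}(t_j)$ for all $j\ge1$. Then $t_0=\pi(u^{(1)}u^{(2)}\cdots)\in K$.
\end{lemma}

\begin{proof}
The points $s_j=\pi(u^{(j+1)}u^{(j+2)}\cdots)$ satisfy the same recursion. Each $\theta_{u^{(j)}}$ shrinks distances by a factor at most $\frac13$, so $|t_0-s_0|\le3^{-j}|t_j-s_j|\to0$.
\end{proof}

\subsection*{Extending affine maps}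
Both diffeomorphisms will be prescribed by affine formulas on finitely many boxes. To extend such data we use the isotopy extension theorem in the following form \cite[Theorem 8.1.4]{Hirsch}. Let $U$ be an open subset of a manifold $O$, let $B\subset U$ be compact, and let $F_t\colon U\to O$, $0\le t\le1$, be a smooth family of embeddings with $F_0$ the inclusion, whose track $\{(F_t(p),t)\}$ is open in $O\times[0,1]$. Then there is a smooth family $\Phi_t$ of diffeomorphisms of $O$, with $\Phi_0=\mathrm{id}$ and all equal to the identity outside one compact set, such that $\Phi_t=F_t$ on a neighborhood of $B$.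

\begin{lemma}\label{lem:ext}
Let $n\ge2$, let $B_1,\dots,B_k\subset\mathbb R^n$ be pairwise disjoint nonempty compact convex sets, and let $A_1,\dots,A_k$ be affine maps of $\mathbb R^n$ with linear parts $L_i$, $\det L_i>0$, such that the sets $A_i(B_i)$ are pairwise disjoint. Let $O$ be an open ball containing all $B_i$ and $A_i(B_i)$. Then there is a $C^\infty$ diffeomorphism of $O$, equal to the identity outside a compact set, that equals $A_i$ on a neighborhood of $B_i$ for each $i$.
\end{lemma}

\begin{proof}
Large sets obstruct one another when they are moved, and small ones do not. So we shrink the sets, move them, and expand them again.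

For small $r>0$ the open $r$-neighborhoods $U_i$ of the $B_i$ are pairwise disjoint, so are the sets $A_i(U_i)$, and all of them lie in $O$. Pick $c_i\in B_i$ and write $U_i=c_i+P_i$. Then $P_i$ is open, bounded, convex and contains $0$, so $sP_i\subset P_i$ for $0<s\le1$.

The $k$-tuples of distinct points of $O$ form an open subset of $O^k$. It is path-connected: since $n\ge2$, the complement in $O$ of finitely many points is path-connected, so the points of one tuple can be moved one at a time to $k$ auxiliary points that occur in neither tuple, and from there one at a time to the points of the other tuple. Hence there are smooth paths $\gamma_i\colon[0,1]\to O$ from $c_i$ to $A_i(c_i)$ with $\gamma_i(t)\neq\gamma_j(t)$ for $i\ne j$. The group $GL^+(n,\mathbb R)$ of matrices of positive determinant is connected, so there are smooth paths $L_i(t)$ in it from $\mathrm{Id}$ to $L_i$. By compactness of $[0,1]$, the distances between the points $\gamma_i(t)$ and from them to $\partial O$ are bounded below, and the sets $L_i(t)P_i$ are uniformly bounded. So there is $\delta\in(0,1]$ such that for every $t$ the sets $\gamma_i(t)+\delta L_i(t)P_i$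 are pairwise disjoint and contained in $O$.

Consider three families of embeddings, given for $u\in P_i$ and $0\le t\le1$ by
\begin{align*}
F^1_t&\colon\ c_i+u\mapsto c_i+(1-t+t\delta)u,\\
F^2_t&\colon\ c_i+\delta u\mapsto\gamma_i(t)+\delta L_i(t)u,\\
F^3_t&\colon\ A_i(c_i)+\delta L_iu\mapsto A_i(c_i)+(\delta-t\delta+t)L_iu.
\end{align*}
Each starts at the inclusion, and the domain of $F^{j+1}$ is the image of $F^j_1$. At each time the $k$ images are disjoint subsets of $O$: for $F^2$ by the choice of $\delta$, and for $F^1$ and $F^3$ because they stay in $U_i$ and in $A_i(U_i)=A_i(c_i)+L_iP_i$. Each track is a union of sets $\{(p,t):\Psi(t)^{-1}(p-\gamma(t))\in P_i\}$ with $\gamma(t)$ and the invertible matrix $\Psi(t)$ continuous in $t$, so it is open. Apply the theorem to $F^1,F^2,F^3$ with the compact sets $B=\bigcup B_i$, $F^1_1(B)$ and $F^2_1F^1_1(B)$. The composition $\Phi^3_1\Phi^2_1\Phi^1_1$ equals $F^3_1F^2_1F^1_1$ near $B$, and this map sends $c_i+u$ to $A_i(c_i)+L_iu=A_i(c_i+u)$.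
\end{proof}

Both hypotheses are needed. The Jacobian determinant of a diffeomorphism as in the lemma never vanishes on the connected set $O$ and equals $1$ somewhere, so it is positive; and for $n=1$ such a diffeomorphism is increasing, so it cannot change the order of the $B_i$.

\subsection*{The set $\Lambda$}
We use coordinates $(x,y,z,w,v)\in\mathbb R^4\times\mathbb R^m$ with basis vectors $e_x,e_y,e_z,e_w,e_{v_1},\dots,e_{v_m}$, and write $x(p),y(p),\dots$ for the coordinates of a point $p$. Put $N=[-1,1]\times[-1,1]^m$, the range of $(w,v)$ in all our boxes, and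
\[
\Lambda=K\times K\times K\times\{0\}\times\{0\}.
\]
Through the digits of $x,y,z$ the set $\Lambda$ is homeomorphic to a countable product of copies of $\{0,1\}$, so it is a Cantor set; in particular it is compact and totally disconnected.

Let $O\subset\mathbb R^{4+m}$ be an open ball containing $[-3,3]^{4+m}$; this cube contains all boxes below and their images. Restricting a chart of $M$ to a small ball and composing with a dilation and a translation, we identify $O$ with an open subset of $M$. A diffeomorphism of $O$ that is the identity outside a compact set extends by the identity to a $C^\infty$ diffeomorphism of $M$. Over the compact set $\Lambda$ the Riemannian and Euclidean norms differ by at most a bounded factor, which only changes the constant $C$ in the definition of hyperbolicity. We therefore use the Euclidean metric.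

\section{A horseshoe on $K^3$}\label{sec:f}

The map $f$ removes two digits from $x$ and gives one to $y$ and one to $z$; it expands $w$ and contracts $v$. For $a,b\in\{0,1\}$ let $D_{ab}=I_{ab}\times I\times I\times N$ and
\[
F_{ab}(x,y,z,w,v)=\bigl(\theta_{ab}^{-1}x,\ \theta_ay,\ \theta_bz,\ 3w,\ v/3\bigr).
\]
The four boxes are disjoint because the intervals $I_{ab}$ are. The images are disjoint because $F_{ab}(D_{ab})$ has $(y,z)\in I_a\times I_b$. The determinant is $9\cdot\frac13\cdot\frac13\cdot3\cdot3^{-m}>0$. Lemma~\ref{lem:ext} gives a diffeomorphism $f$ of $M$ and open neighborhoods $U_{ab}\subset O$ of $D_{ab}$ with $f=F_{ab}$ on $U_{ab}$. We need neighborhoods and not only the boxes, since many points of $\Lambda$ lie on the boundary of a box.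

\begin{proof}[Proof of Theorem~\ref{thm:main}(1)]
\emph{Conjugacy.} The boxes cover $\Lambda$, and on $\Lambda$ the map acts by $(ab\xi,\,y,\,z)\mapsto(\xi,\,ay,\,bz)$, the zero coordinates being omitted. Define $h\colon(\{0,1\}^2)^{\mathbb Z}\to\Lambda$ by sending $(a_n,b_n)_{n\in\mathbb Z}$ to the point with
\[
x=\pi(a_0b_0a_1b_1\cdots),\qquad y=\pi(a_{-1}a_{-2}\cdots),\qquad z=\pi(b_{-1}b_{-2}\cdots).
\]
This is a rearrangement of digits followed by $\pi\times\pi\times\pi$, hence a homeomorphism. Moving $a_0$ to the front of $y$ and $b_0$ to the front of $z$ is the effect of the shift, so $h$ conjugates the full shift on four symbols to $f|_\Lambda$, and $f(\Lambda)=\Lambda$. Repeating the central block of a sequence periodically shows that periodic points are dense. Since $\mathrm{NW}(f)$ is closed and contains them, $\Lambda\subset\mathrm{NW}(f)$.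

\emph{Hyperbolicity.} At every point of $\Lambda$ the derivative is $\mathrm{diag}(9,\frac13,\frac13,3,\frac13,\dots,\frac13)$. So $E^u=\langle e_x,e_w\rangle$ and $E^s=\langle e_y,e_z,e_{v_1},\dots,e_{v_m}\rangle$ form a hyperbolic splitting with $\kappa=\frac13$ and $C=1$, of dimensions $2$ and $2+m$.

\emph{Local maximality.} Let $U=\bigcup U_{ab}$, a bounded open neighborhood of $\Lambda$. Suppose $p_n=f^n(p_0)=(x_n,y_n,z_n,w_n,v_n)$ lies in $U$ for all $n\in\mathbb Z$, say $p_n\in U_{a_nb_n}$. From $w_n=3^nw_0$ and $v_{-n}=3^nv_0$ and boundedness we get $w_0=0$ and $v_0=0$. The relations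
\[
x_n=\theta_{a_nb_n}(x_{n+1}),\qquad y_{n+1}=\theta_{a_n}(y_n),\qquad z_{n+1}=\theta_{b_n}(z_n)
\]
allow us to apply Lemma~\ref{lem:coding} to the sequences $(x_j)$, $(y_{-j})$, $(z_{-j})$, $j\ge0$, which gives $x_0,y_0,z_0\in K$. So $p_0\in\Lambda$. Together with $f(\Lambda)=\Lambda\subset U$ this gives $\Lambda=\bigcap_nf^n(U)$.
\end{proof}

\section{The second diffeomorphism}\label{sec:g}

\subsection*{Design and definition}
The map $g$ has to realize the three phases of the plane model and to permute $\Lambda$. We describe first how it moves digits. Let $\Lambda_i=\Lambda\cap\{x\in I_i\}$ for $i=0,1$. The first digit of $x$ is a flag: it is $0$ before the shear and $1$ after it. For $b,c\in\{0,1\}$ and $\xi,\zeta,y,z\in K$ the moves are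
\begin{equation}\label{eq:moves}
\begin{array}{lccc}
Q_{bc}\colon&(00bc\,\xi,\ y,\ z)&\mapsto&(0\xi,\ cy,\ bz),\\[2pt]
T\colon&(01\xi,\ y,\ z)&\mapsto&(1\xi,\ 1y,\ z),\\[2pt]
R_{bc}\colon&(1c\,\xi,\ y,\ b\zeta)&\mapsto&(1\xi,\ 0bc\,y,\ \zeta).
\end{array}
\end{equation}
While the flag is $0$, the second digit of $x$ decides whether to stay ($0$) or to pass ($1$). A staying step contracts $y$ and $z$, so it adds a digit to each; these digits must be arbitrary if the image is to fill $\Lambda_0$, and they are taken from $x$. Once the flag is $1$, each step expands $x$ and $z$, so it removes a digit from each, and both are stored in $y$. The leading digit written on $y$ by $T$ and by $R_{bc}$ tells the inverse map which kind of step came last.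

One more box $S$, disjoint from $\Lambda$, is used only for part (5). To place it, let $\theta_*(t)=(t+4)/9$ and allow $*$ as a letter in $\theta_u$ and $I_u$. The interval $I_*=[\frac49,\frac59]$ lies in the gap between $I_0$ and $I_1$, so $I_{1*}=\theta_1(I_*)$ lies in the gap between $I_{10}$ and $I_{11}$. The ten boxes and the images of $(x,y,z,w,v)$ under their affine maps are
\begin{equation}\label{eq:g}
\begin{array}{ll}
Q_{bc}=I_{00bc}\times I\times I\times N\colon&\bigl(\theta_0\theta_{00bc}^{-1}x,\ \theta_cy,\ \theta_bz,\ 3w,\ v/3\bigr),\\[3pt]
T=I_{01}\times I\times I\times N\colon&\bigl(\theta_1\theta_{01}^{-1}x,\ \theta_1y,\ z+w,\ w,\ v/3\bigr),\\[3pt]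
R_{bc}=I_{1c}\times I\times I_b\times N\colon&\bigl(\theta_1\theta_{1c}^{-1}x,\ \theta_{0bc}y,\ \theta_b^{-1}z,\ w/3,\ v/3\bigr),\\[3pt]
S=I_{1*}\times I\times I\times N\colon&\bigl(\theta_0\theta_{1*}^{-1}x,\ \theta_*y,\ z,\ w,\ v\bigr).
\end{array}
\end{equation}
In the $(z,w)$-plane the linear parts on $Q_{bc}$, $T$, $R_{bc}$ are those of the model for $n\le-1$, $n=0$, $n\ge1$. We check the hypotheses of Lemma~\ref{lem:ext}.

\emph{The boxes are disjoint.} The eight intervals $I_{00bc}$, $I_{01}$, $I_{10}$, $I_{1*}$, $I_{11}$ are pairwise disjoint. The only boxes with the same $x$-interval are $R_{0c}$ and $R_{1c}$, which have $z\in I_0$ and $z\in I_1$.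

\emph{The images are disjoint.} The images of $Q_{bc}$ and $S$ have $x\in I_0$, and those of $T$ and $R_{bc}$ have $x\in I_1$. In the first group, the image of $Q_{bc}$ has $(y,z)\in I_c\times I_b$ and that of $S$ has $y\in I_*$. In the second group, the image of $T$ has $y\in I_1$ and that of $R_{bc}$ has $y\in I_{0bc}$.

\emph{The determinants are positive.} They are $27\cdot\frac13\cdot\frac13\cdot3\cdot3^{-m}$ on $Q_{bc}$, $3\cdot\frac13\cdot1\cdot3^{-m}$ on $T$, $3\cdot\frac1{27}\cdot3\cdot\frac13\cdot3^{-m}$ on $R_{bc}$, and $9\cdot\frac19\cdot1$ on $S$.

Let $g$ be a diffeomorphism of $M$ that equals these affine maps near the boxes, and put $Q=\bigcup Q_{bc}$ and $R=\bigcup R_{bc}$. On $\Lambda$, where $w=v=0$, the formulas \eqref{eq:g} reduce to \eqref{eq:moves}.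

\subsection*{Orbits in $\Lambda$}

\begin{lemma}\label{lem:orbits}
We have $\Lambda_0=(\Lambda\cap Q)\sqcup(\Lambda\cap T)$, $\Lambda_1=\Lambda\cap R$, and
\[
g(\Lambda\cap Q)=\Lambda_0,\qquad g(\Lambda\cap T)=\Lambda_1\cap\{y\in I_1\},\qquad g(\Lambda\cap R)=\Lambda_1\cap\{y\in I_0\}.
\]
Hence $g(\Lambda)=\Lambda$. If $p\in\Lambda\cap T$, then $g^{-n}(p)\in\Lambda\cap Q$ and $g^n(p)\in\Lambda\cap R$ for all $n\ge1$. In particular each orbit in $\Lambda$ meets $T$ at most once.
\end{lemma}

\begin{proof}
The two decompositions sort the points of $\Lambda$ by their leading digits. By \eqref{eq:moves}, with the zero coordinates omitted,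
\begin{align*}
g(\Lambda\cap Q_{bc})&=\theta_0K\times\theta_cK\times\theta_bK,\\
g(\Lambda\cap T)&=\theta_1K\times\theta_1K\times K,\\
g(\Lambda\cap R_{bc})&=\theta_1K\times\theta_{0bc}K\times K.
\end{align*}
The union over $b,c$ of the sets in the first line is $\theta_0K\times K\times K=\Lambda_0$, and of those in the third line is $\theta_1K\times\theta_0K\times K$. This gives the three images, whose union is $\Lambda$. Since $g^{-1}(\Lambda_0)=\Lambda\cap Q\subset\Lambda_0$, all backward iterates of a point of $\Lambda_0$ lie in $\Lambda\cap Q$. Since $g(\Lambda\cap T)\subset\Lambda_1$ and $g(\Lambda_1)\subset\Lambda_1=\Lambda\cap R$, all forward iterates of a point of $\Lambda\cap T$ lie in $\Lambda\cap R$.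
\end{proof}

In the model the splitting depends on the time that remains until the shear, or that has passed since. On $\Lambda$ these times can be read off from the digits. For $p\in\Lambda_0$ let $\tau(p)$ be the least $k\ge0$ such that digit number $3k+2$ of $x(p)$ is $1$. For $p\in\Lambda_1$ let $\sigma(p)$ be the least $k\ge0$ such that digit number $3k+1$ of $y(p)$ is $1$. In both cases the value is $\infty$ if there is no such $k$, and we put $9^{-\infty}=0$. Thus $\tau(p)=k$ means $x(p)=0(0b_1c_1)\cdots(0b_kc_k)1\cdots$, and $\sigma(p)=k$ means $y(p)=(0b_1c_1)\cdots(0b_kc_k)1\cdots$.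

\begin{lemma}\label{lem:times}
\begin{enumerate}
\item[(a)] If $p\in\Lambda\cap Q$, then $\tau(g(p))=\tau(p)-1$. If $p\in\Lambda\cap T$, then $\tau(p)=0$ and $\sigma(g(p))=0$. If $p\in\Lambda\cap R$, then $\sigma(g(p))=\sigma(p)+1$.
\item[(b)] The functions $9^{-\tau}$ on $\Lambda_0$ and $9^{-\sigma}$ on $\Lambda_1$ are continuous.
\item[(c)] The set $\bigcup_{n\in\mathbb Z}g^n(\Lambda\cap T)$ is dense in $\Lambda$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) The move $Q_{bc}$ deletes digits number $2,3,4$ of $x$, and digit number $2$ is $0$. The move $T$ applies when digit number $2$ of $x$ is $1$, and it prefixes $1$ to $y$. The move $R_{bc}$ prefixes the three digits $0bc$ to $y$.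

(b) If $x(p)$ and $x(p')$ agree in the first $3j+2$ digits, then either $\tau(p)=\tau(p')$ or both exceed $j$, so $|9^{-\tau(p)}-9^{-\tau(p')}|\le9^{-j}$. The same holds for $\sigma$ if $y(p)$ and $y(p')$ agree in the first $3j+1$ digits.

(c) A point of $\Lambda_0$ lies in $T$ if $\tau=0$ and in $Q$ otherwise. So by (a), $\tau(p)=k<\infty$ implies $g^k(p)\in\Lambda\cap T$. By Lemma~\ref{lem:orbits}, a point of $\Lambda_1$ lies in $g(\Lambda\cap T)$ if $\sigma=0$ and in $g(\Lambda\cap R)$ otherwise. So by (a), $\sigma(p)=k<\infty$ implies $g^{-k-1}(p)\in\Lambda\cap T$. It remains to approximate points with $\tau=\infty$ or $\sigma=\infty$. Changing digit number $3k+2$ of $x$ to $1$ keeps a point in $\Lambda_0$, makes $\tau$ finite, and moves the point by $2\cdot3^{-3k-2}$. Changing digit number $3k+1$ of $y$ to $1$ keeps a point in $\Lambda_1$, makes $\sigma$ finite, and moves the point by $2\cdot3^{-3k-1}$.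
\end{proof}

\subsection*{The splitting}

\begin{proof}[Proof of Theorem~\ref{thm:main}(2)]
Invariance is part of Lemma~\ref{lem:orbits}. Following the model, put
\[
\ell^s(p)=\begin{cases}e_z-9^{-\tau(p)}e_w&p\in\Lambda_0,\\ e_w&p\in\Lambda_1,\end{cases}
\qquad
\ell^u(p)=\begin{cases}e_w&p\in\Lambda_0,\\ e_z+9^{-\sigma(p)}e_w&p\in\Lambda_1,\end{cases}
\]
and $E^s(p)=\langle e_y,\ell^s(p),e_{v_1},\dots,e_{v_m}\rangle$, $E^u(p)=\langle e_x,\ell^u(p)\rangle$. At each point one of $\ell^s,\ell^u$ is $e_w$ and the other has $e_z$-coefficient $1$, so they span the $(z,w)$-plane. Hence $E^s$ and $E^u$ are complementary, of dimensions $2+m$ and $2$ as for $f$. The sets $\Lambda_0,\Lambda_1$ are open and closed in $\Lambda$, so the splitting is continuous by Lemma~\ref{lem:times}(b).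

We compute $Dg_p$ on $\ell^s(p)$ and $\ell^u(p)$ with Lemma~\ref{lem:times}(a), writing $p_1=g(p)$.
\begin{itemize}
\item On $\Lambda\cap Q$ we have $p,p_1\in\Lambda_0$, $e_z\mapsto\frac13e_z$ and $e_w\mapsto3e_w$. So $\ell^s(p)\mapsto\frac13\bigl(e_z-9^{1-\tau(p)}e_w\bigr)=\frac13\ell^s(p_1)$ and $\ell^u(p)\mapsto3\ell^u(p_1)$.
\item On $\Lambda\cap T$ we have $p\in\Lambda_0$, $p_1\in\Lambda_1$, $e_z\mapsto e_z$ and $e_w\mapsto e_z+e_w$. So $\ell^s(p)=e_z-e_w\mapsto-e_w=-\ell^s(p_1)$ and $\ell^u(p)=e_w\mapsto e_z+e_w=\ell^u(p_1)$.
\item On $\Lambda\cap R$ we have $p,p_1\in\Lambda_1$, $e_z\mapsto3e_z$ and $e_w\mapsto\frac13e_w$. So $\ell^s(p)\mapsto\frac13\ell^s(p_1)$ and $\ell^u(p)\mapsto3\bigl(e_z+9^{-\sigma(p)-1}e_w\bigr)=3\ell^u(p_1)$.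
\end{itemize}
The other basis vectors are eigenvectors of the linear parts in \eqref{eq:g}. Thus $Dg_p$ sends each basis vector at $p$ to a multiple of the corresponding basis vector at $g(p)$, with the factors
\[
\begin{array}{c|ccc|cc}
&e_y&\ell^s&e_{v_i}&e_x&\ell^u\\\hline
\Lambda\cap Q&1/3&1/3&1/3&27&3\\
\Lambda\cap T&1/3&-1&1/3&3&1\\
\Lambda\cap R&1/27&1/3&1/3&3&3
\end{array}
\]
and the splitting is $Dg$-invariant.

For a vector in $E^s(p)$ or $E^u(p)$ let $\|\cdot\|_*$ be the largest modulus of its coefficients in the basis above. One step forward on $E^s$, or backward on $E^u$, multiplies each coefficient by a number of modulus at most $\frac13$, except for the step from $T$ to $g(T)$, where the modulus is at most $1$. That step occurs at most once on an orbit, by Lemma~\ref{lem:orbits}. Therefore $\|Dg^nv\|_*\le3\cdot3^{-n}\|v\|_*$ on $E^s$ and $\|Dg^{-n}v\|_*\le3\cdot3^{-n}\|v\|_*$ on $E^u$. Each of the two bases is orthogonal, $1\le\|\ell^s\|,\|\ell^u\|\le\sqrt2$, and the other vectors have length $1$, so $\|v\|_*\le\|v\|\le\sqrt{m+3}\,\|v\|_*$ on both subspaces. The estimates of hyperbolicity hold with $\kappa=\frac13$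 and $C=3\sqrt{m+3}$.
\end{proof}

\section{Failure of local maximality and of shadowing}\label{sec:fail}

Throughout this section $p=(x,y,z,0,0)$ is a point of $\Lambda\cap T$, and $p'=(x,y,z',0,0)$ with $z'\in K$, $z'\ne z$. The box $T$ restricts only $x$ among the first three coordinates, so $p'\in\Lambda\cap T$. Since $K$ has no isolated points, $d=z-z'$ can be taken arbitrarily small.

\subsection*{A bracket outside $\Lambda$}

\begin{proof}[Proof of Theorem~\ref{thm:main}(3)]
As in Figure~\ref{fig:bracket}, let
\[
q=p'+d\,e_w=(x,y,z',d,0)=p-d\,\ell^s(p).
\]
It lies in $T$ because $|d|\le1$, and it is not in $\Lambda$ because $w(q)=d\neq0$. We compute its orbit. If $o\in\Lambda$ and $|t|\le1$, then $o+te_w$ lies in the same box as $o$, so by \eqref{eq:g}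
\begin{equation}\label{eq:vertical}
g(o+te_w)=g(o)+3t\,e_w\ \text{ for }o\in\Lambda\cap Q,\qquad g(o+te_w)=g(o)+\tfrac t3\,e_w\ \text{ for }o\in\Lambda\cap R.
\end{equation}

\emph{Future.} The shear sends the $(z,w)$-coordinates $(z',d)$ of $q$ to $(z'+d,d)=(z,d)$, so $g(q)=g(p)+d\,e_w$. By Lemma~\ref{lem:orbits}, $g^n(p)\in\Lambda\cap R$ for $n\ge1$, and induction with \eqref{eq:vertical} gives $g^n(q)=g^n(p)+3^{-(n-1)}d\,e_w$ for $n\ge1$.

\emph{Past.} For $n\ge1$ we have $g^{-n}(p')\in\Lambda\cap Q$, so \eqref{eq:vertical} shows that $g$ maps $g^{-n}(p')+3^{-n}d\,e_w$ to $g^{-(n-1)}(p')+3^{-(n-1)}d\,e_w$. Starting from $q=p'+d\,e_w$, induction gives $g^{-n}(q)=g^{-n}(p')+3^{-n}d\,e_w$ for $n\ge0$.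

So the whole orbit of $q$ stays within $|d|$ of $\Lambda$. An open neighborhood $U$ of $\Lambda$ contains the $r$-neighborhood of $\Lambda$ for some $r>0$. Choosing $|d|<r$ we get $q\in\bigcap_ng^n(U)$ and $q\notin\Lambda$.
\end{proof}

\subsection*{The coordinate $z$ is determined twice}
Let $\phi$ be a homeomorphism of a compact metric space $(X,\mathrm{dist})$. A \emph{$\delta$-pseudo-orbit} is a sequence $(p_n)_{n\in\mathbb Z}$ in $X$ with $\mathrm{dist}(\phi(p_n),p_{n+1})<\delta$ for all $n$. It is \emph{$\eta$-shadowed} by $\tilde p\in X$ if $\mathrm{dist}(\phi^n(\tilde p),p_n)<\eta$ for all $n$. The map $\phi$ has the \emph{shadowing property} if for every $\eta>0$ there is $\delta>0$ such that every $\delta$-pseudo-orbit is $\eta$-shadowed by a point of $X$. A conjugacy between homeomorphisms of compact metric spaces is uniformly continuous in both directions, so it preserves this property; in particular the property does not depend on the metric. A \emph{subshift of finite type} is the restriction of a full shift to the set of sequences in which no word from a given finite list occurs. We use two facts. Subshifts of finite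 type have the shadowing property \cite{Walters}. So does the restriction of a diffeomorphism to a locally maximal compact hyperbolic set, the shadowing points lying in the set (Bowen; see \cite[\S18.1]{KH}).

Inside $\Lambda$ the coordinate $w$ is not available, and the digits that the past has written on $z$ are the digits that the future reads from it.

\begin{lemma}\label{lem:twice}
Let $o\in\Lambda\cap T$, with $g^n(o)\in R_{b_nc_n}$ and $g^{-n}(o)\in Q_{\beta_n\gamma_n}$ for $n\ge1$. Then $z(o)=\pi(b_1b_2\cdots)=\pi(\beta_1\beta_2\cdots)$.
\end{lemma}

\begin{proof}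
Put $z_n=z(g^n(o))$. By \eqref{eq:moves}, $z_1=z_0$, and for $n\ge1$ we have $z_n=\theta_{b_n}(z_{n+1})$ and $z_{-(n-1)}=\theta_{\beta_n}(z_{-n})$. Apply Lemma~\ref{lem:coding} to $(z_{j+1})_{j\ge0}$ and to $(z_{-j})_{j\ge0}$.
\end{proof}

So $b_n=\beta_n$ for all $n$: the box visited $n$ steps after the passage is constrained by the box visited $n$ steps before it, however large $n$ is. A pseudo-orbit can break this rule at a late digit at small cost.

\begin{proof}[Proof of Theorem~\ref{thm:main}(4)]
The nine pieces $\Lambda\cap Q_{bc}$, $\Lambda\cap T$, $\Lambda\cap R_{bc}$ are disjoint compact sets that cover $\Lambda$. Let $\eta>0$ be smaller than the distance between any two of them. Given $\delta>0$, choose $|d|<\delta$ and put $p_n=g^n(p)$ for $n\ge0$ and $p_n=g^n(p')$ for $n\le-1$. The only jump is from $g(p_{-1})=p'$ to $p_0=p$ and has size $|d|$, so $(p_n)$ is a $\delta$-pseudo-orbit in $\Lambda$. Suppose $\tilde p\in\Lambda$ $\eta$-shadows it. Then $g^n(\tilde p)$ lies in the same piece as $p_n$ for every $n$; in particular $\tilde p\in\Lambda\cap T$. The points $\tilde p$ and $p$ visit the same boxes $R_{b_nc_n}$ in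 the future, so $z(\tilde p)=z$ by Lemma~\ref{lem:twice}. The points $\tilde p$ and $p'$ visit the same boxes $Q_{\beta_n\gamma_n}$ in the past, so $z(\tilde p)=z'$ by the same lemma. This contradicts $z\ne z'$. Hence $g|_\Lambda$ does not have the shadowing property, and the two facts recalled above, with invariance under conjugacy, give the second assertion.
\end{proof}

\begin{remark}
The pseudo-orbit $(p_n)$ is shadowed in $M$: the formulas in the proof of part (3) give $\|g^n(q)-p_n\|\le\sqrt2\,|d|$ for all $n$, with equality at $n=0$. Also, part (4) implies part (3), since $g|_\Lambda$ is itself the restriction of a diffeomorphism to a compact hyperbolic set; the direct proof avoids the cited facts and exhibits the extra orbits.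
\end{remark}

\section{Returning through a gap}\label{sec:nw}

The set $\Lambda\cap T$ is open in $\Lambda$, and each orbit in $\Lambda$ meets it at most once. So its points are wandering for the restriction $g|_\Lambda$. This agrees with the second variation in Section~\ref{sec:model}, where a passage in the opposite direction destroys hyperbolicity. But the definition of $\mathrm{NW}(g)$ allows orbits of nearby points of $M$, and nothing is required of $Dg$ along orbits outside $\Lambda$. The box $S$, which sits over a gap of $K$ in the $x$-coordinate, resets the flag from $1$ to $0$ for such orbits.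

\begin{proof}[Proof of Theorem~\ref{thm:main}(5)]
The set $\mathrm{NW}(g)$ is closed and invariant, so by Lemma~\ref{lem:times}(c) it suffices to show that every $p=(x,y,z,0,0)\in\Lambda\cap T$ is nonwandering. Let $g^j(p)\in R_{b_jc_j}$ and $g^{-j}(p)\in Q_{\beta_j\gamma_j}$ for $j\ge1$, and fix $k\ge1$. We change only the $x$-coordinate of $p$, so that the new orbit follows the future of $p$ for $k+1$ steps, falls into $S$, and is sent to the $x$-coordinate of $g^{-k}(p)$. From there it follows the past of $p$, and the contraction of $y$ and $z$ in $Q$ brings it back close to $p$.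

By \eqref{eq:moves} the digits of $x$ begin with $01c_1c_2\cdots$, so $x\in I_{01c_1\cdots c_k}$. The $x$-coordinate of $g^{-k}(p)$ lies in $I_0$; write it as $\theta_0(t)$ with $t\in I$. Put
\[
\xi=\theta_{01c_1\cdots c_k*}(t),\qquad q_k=(\xi,y,z,0,0).
\]
Both $\xi$ and $x$ lie in $I_{01c_1\cdots c_k}$, so $q_k\in T$ and $\|q_k-p\|\le3^{-k-2}$. All maps in \eqref{eq:g} preserve the set $\{w=0,\ v=0\}$, so these coordinates vanish along the part of the orbit that we follow, and in each map the last four components do not depend on $x$.

\emph{Through $T$ and $R$.} We claim that for $1\le j\le k+1$ the point $g^j(q_k)$ has $x$-coordinate $\theta_{1c_j\cdots c_k*}(t)$, where the word $c_j\cdots c_k$ is empty for $j=k+1$, and has the same remaining coordinates as $g^j(p)$. For $j=1$ this follows from the formula on $T$. If it holds for some $j\le k$, then the $x$-coordinate lies in $I_{1c_j}$, so $g^j(q_k)$ lies in $R_{b_jc_j}$ together with $g^j(p)$, and the formula on $R_{b_jc_j}$ gives the claim for $j+1$.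

\emph{Through $S$.} The point $g^{k+1}(q_k)$ has $x$-coordinate $\theta_{1*}(t)\in I_{1*}$ and $y,z$-coordinates in $I$, so it lies in $S$. Its image $o=g^{k+2}(q_k)$ has $x$-coordinate $\theta_0(t)$, the same as $g^{-k}(p)$, and $y,z$-coordinates in $I$.

\emph{Through $Q$.} We claim that for $0\le i\le k$ the points $g^i(o)$ and $g^{i-k}(p)$ have the same $x$-coordinate, and that their $y$-coordinates lie in $I$ and differ by at most $3^{-i}$, and so do their $z$-coordinates. This holds for $i=0$. If it holds for some $i<k$, then $g^i(o)$ lies in the box $Q_{\beta_{k-i}\gamma_{k-i}}$ that contains $g^{i-k}(p)$, because among points with $y,z\in I$ and $w=v=0$ membership in that box depends only on $x$. The formula on that box keeps the $x$-coordinates equal, maps $I$ into $I$ in $y$ and in $z$, and divides the differences by $3$.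

For $i=k$ we get $\|g^{2k+2}(q_k)-p\|\le\sqrt2\cdot3^{-k}$. So $q_k\to p$ and $g^{2k+2}(q_k)\to p$ as $k\to\infty$. Every neighborhood $U$ of $p$ therefore satisfies $g^{2k+2}(U)\cap U\ne\emptyset$ for large $k$, and $p\in\mathrm{NW}(g)$.
\end{proof}

\begin{thebibliography}{9}

\bibitem{Brown}
Aaron W. Brown, \emph{Constraints On Dynamics Preserving Certain Hyperbolic Sets}, arXiv:0906.5014 (2009).

\bibitem{Hirsch}
Hirsch, \emph{Differential Topology}.

\bibitem{KH}
Katok and Hasselblatt, \emph{Introduction to the Modern Theory of Dynamical Systems}.

\bibitem{Walters}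
Walters, \emph{On the pseudo-orbit tracing property and its relationship to stability}, LNM 668, 1978.

\end{thebibliography}
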